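# Finite groups that share their average order with exactly $n-1$ others

## 1. Averages over groups whose Sylow 2-subgroup is $C_4$

**Definition.** For a finite group $G$ let $o(x)$ be the order of $x\in G$, and put
$$\psi(G)=\sum_{x\in G}o(x),\qquad \mathrm o(G)=\frac{\psi(G)}{|G|}.$$
The number $\mathrm o(G)$ is the *average order* of $G$. The group $G$ is *$n$-recognizable* (by average order) if there are exactly $n$ pairwise non-isomorphic finite groups $H$ with $\mathrm o(H)=\mathrm o(G)$. A 1-recognizable group is called *characterizable*.

Since $G$ itself counts, $n\ge 1$. Two examples by hand: $\psi(C_4)=1+2+4+4=11$, so $\mathrm o(C_4)=\frac{11}4$. The dihedral group $D_{12}$ of order 12 has the identity, $7$ involutions, $2$ elements of order 3 and $2$ of order 6, so $\psi(D_{12})=1+14+6+12=33$ and $\mathrm o(D_{12})=\frac{33}{12}=\frac{11}4$ too. It is known that no other finite group has this average order, so $C_4$ and $D_{12}$ are 2-recognizable. It is also known that $A_4$, $A_5$, $S_4$ are characterizable, and that certain 2-groups are 3-recognizable. The paper by Ashkan Zarezadeh, Behrooz Khosravi and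 Zeinab Akhlaghi, "Characterizing some finite groups by the average order", arXiv:2307.15328 (2023), is the source of this question: for which positive integers $n$ is there an $n$-recognizable group?

The answer is: for all of them. We begin with a restricted version, in which only groups with a cyclic Sylow 2-subgroup of order 4 may compete.

**The groups $G_{a,b}$.** Let $a,b\ge0$ with $a+b=k\ge1$. Let
$$G_{a,b}=\mathbb F_5^{\,k}\rtimes\langle s\rangle,\qquad o(s)=4,$$
where $s$ acts on $\mathbb F_5^{\,k}$ by a diagonal matrix with the entry $2$ occurring $a$ times and the entry $3$ occurring $b$ times. In $\mathbb F_5$ we have $2^2=3^2=-1$, so $s^2$ acts as $-1$, that is, $s^2$ inverts $\mathbb F_5^{\,k}$. We also put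
$$c_k=\frac{15}4-\frac1{5^k}.$$

For $k=1$, the group $G_{1,0}$ has order 20: the identity, 4 elements of order 5, 5 involutions, 10 elements of order 4. So $\psi=1+20+10+40=71$ and $\mathrm o(G_{1,0})=\frac{71}{20}=c_1$. For $k=2$ there are the groups $G_{2,0}$ and $G_{1,1}$ of order 100. Both have $24$ elements of order 5, 25 involutions and 50 elements of order 4, so $\psi=1+120+50+200=371$ and the average is $\frac{371}{100}=c_2$. They are not isomorphic: in $G_{2,0}$ all six subgroups of order 5 are normal, while in $G_{1,1}$ only the two eigenlines are. So the order statistics cannot tell how the eigenvalues 2 and 3 are distributed, but the isomorphism type can. This is the source of the count $n$.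

**Proposition 1 (the special case).** Let $k\ge1$ and let $H$ be a finite group with cyclic Sylow 2-subgroups of order $4$ and with $5^k\mid|H|$. If $\mathrm o(H)\le c_k$, then $H\cong G_{a,b}$ for some $a+b=k$. Moreover $\mathrm o(G_{a,b})=c_k$ whenever $a+b=k$.

The proof uses a formula for summing orders over a coset, a few lower bounds, and one fact about involutory automorphisms. We write $x^g=g^{-1}xg$.

**Lemma 2.** Let $H=K\rtimes S$ with $|K|$ odd and $S$ a 2-group. For $s\in S$,
$$\sum_{x\in Ks}o(x)=|K|\,o(s)\,\mathrm o(C_K(s)).$$

*Proof.* The purpose is to sort the elements of $Ks$ by their 2-parts. Every $x\in Ks$ is uniquely $x=yz=zy$ with $y$ a 2-element and $z$ of odd order, both being powers of $x$. The image of $z$ in the 2-group $H/K$ has odd order, so $z\in K$, and hence $y\in Ks$.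

By Sylow, $y$ lies in a conjugate of $S$. As $H=SK$, this conjugate is $S^g$ for some $g\in K$. The element $s^g$ lies in $S^g$, and also in $Ks$, because $g\in K$ acts trivially modulo $K$. Since $S^g$ maps bijectively onto $H/K$, it meets the coset $Ks$ in exactly one element, so $y=s^g$. Hence the possible $y$ are the $K$-conjugates of $s$. There are $|K|/|C_K(s)|$ of them, all of order $o(s)$.

For a fixed $y=s^g$, the element $z$ may be any element of $C_K(y)=C_K(s)^g$, because all elements of $K$ have odd order. Then $o(yz)=o(s)o(z)$, since the orders are coprime and $y,z$ commute. The total is $\frac{|K|}{|C_K(s)|}\,o(s)\,\psi(C_K(s))$. $\square$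

For example, let $C_4=\langle s\rangle$ act on $C_3$ with $s$ inverting and $s^2$ trivial. The coset of $s^2$ consists of one involution and two elements of order 6, with sum $14$. The formula gives $3\cdot2\cdot\frac73=14$.

**Lemma 3.** (i) If $C\ne1$ has odd order, then $\mathrm o(C)\ge3-\frac2{|C|}\ge\frac73$.

(ii) If $A$ is abelian of odd order and $5^k\mid|A|$ with $k\ge1$, then $\mathrm o(A)\ge5-\frac4{5^k}\ge\frac{21}5$, and $\mathrm o(A)=5-\frac4{5^k}$ if and only if $A\cong C_5^k$.

*Proof.* (i) All non-identity elements have order at least 3, so $\psi(C)\ge3|C|-2$. And $|C|\ge3$.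

(ii) Write $A=A_5\times A'$ with $A_5$ the Sylow 5-subgroup, $|A_5|=5^j$, $j\ge k$. For $x\in A_5$, $y\in A'$ the orders are coprime, so $o(xy)=o(x)o(y)$, and therefore $\mathrm o(A)=\mathrm o(A_5)\,\mathrm o(A')$. Non-identity elements of $A_5$ have order at least 5, so $\mathrm o(A_5)\ge5-\frac4{5^j}\ge5-\frac4{5^k}$, with equality throughout if and only if $A_5$ has exponent 5 and $j=k$. Finally $\mathrm o(A')\ge1$ with equality if and only if $A'=1$. $\square$

**Fact 4.** If an automorphism $\alpha$ of order 2 of an odd-order group $K$ fixes only the identity, then $\alpha$ inverts every element of $K$, and $K$ is abelian.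

*Proof.* If $x^{-1}\alpha(x)=y^{-1}\alpha(y)$, then $yx^{-1}$ is fixed by $\alpha$, so $x=y$. Thus $x\mapsto x^{-1}\alpha(x)$ is injective on $K$, hence surjective. For $w=x^{-1}\alpha(x)$ we have $\alpha(w)=\alpha(x)^{-1}x=w^{-1}$. So inversion is an automorphism, which forces $K$ to be abelian. $\square$

**Proof of Proposition 1.** Let $S=\langle s\rangle\cong C_4$ be a Sylow 2-subgroup of $H$.

**Step 1: turn the average into a sum of three averages.** A cyclic Sylow 2-subgroup has a normal complement, so $H=K\rtimes S$ with $|K|$ odd and $5^k\mid|K|$; in particular $K\ne1$. Put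
$$C=C_K(s)\le D=C_K(s^2).$$
The elements $s$ and $s^{-1}$ have the same centralizer. Adding Lemma 2 over $1,s^2,s,s^{-1}$ gives $\psi(H)=|K|\,T$ and $4\,\mathrm o(H)=T$, where
$$T=\mathrm o(K)+2\,\mathrm o(D)+8\,\mathrm o(C).\tag{1}$$
The hypothesis $\mathrm o(H)\le c_k$ becomes $T\le15-\frac4{5^k}$.

**Step 2: show that $C$ and $D$ are trivial.** If $C\ne1$, then $D\neq1$ as well, and Lemma 3(i) gives $T\ge(1+2+8)\cdot\frac73=\frac{77}3>15$, a contradiction. If $C=1\ne D$, then $T\ge\frac73+\frac{14}3+8=15$, again a contradiction. So $C=D=1$.

**Step 3: determine $K$.** As $D=1$ and $K\ne1$, the element $s^2$ induces an automorphism of order 2 on $K$ without non-trivial fixed points. By Fact 4 it inverts $K$, and $K$ is abelian. Now $T=\mathrm o(K)+2+8$, so Lemma 3(ii) gives $T\ge15-\frac4{5^k}$. Equality must hold, hence $K\cong C_5^k$ and $\mathrm o(H)=c_k$.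

**Step 4: determine the action.** View $K$ as $\mathbb F_5^{\,k}$. Conjugation by $s$ is a linear map $M$ with $M^2=-1$. Since $x^2+1=(x-2)(x-3)$ over $\mathbb F_5$ has distinct roots in $\mathbb F_5$, $M$ is diagonalizable with eigenvalues in $\{2,3\}$. In an eigenbasis, $H$ is $G_{a,b}$ with $a+b=k$.

**Step 5: the converse.** In $G_{a,b}$ we have $K=\mathbb F_5^{\,k}$ and $C=D=1$, so (1) gives $T=5-\frac4{5^k}+10$ and $\mathrm o(G_{a,b})=c_k$. $\blacksquare$

The inequality $T\ge15$ in Step 2 cannot be improved: for $C_3\rtimes C_4$ as in the example after Lemma 2, $\psi=1+2+6\cdot4+2\cdot3+2\cdot6=45$, so the average order is exactly $\frac{15}4$. This lies just above every $c_k$. (Here $5\nmid|H|$, so this is only a check on the size of the estimate.)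

**Lemma 5.** $G_{a,b}\cong G_{a',b'}$ if and only if $\{a,b\}=\{a',b'\}$. Hence for each $k\ge 1$ the groups $G_{a,b}$ with $a+b=k$ form exactly $\lfloor k/2\rfloor+1$ isomorphism classes.

*Proof.* In $G_{a,b}$ replace the generator $s$ by $s^{-1}$. This interchanges the eigenvalues $2$ and $3=2^{-1}$, so $G_{a,b}\cong G_{b,a}$.

Conversely let $\varphi:G_{a,b}\to G_{a',b'}$ be an isomorphism. It carries the normal Sylow 5-subgroup $K$ to the normal Sylow 5-subgroup $K'$, and it is $\mathbb F_5$-linear there. Let $s'$ be the chosen generator in $G_{a',b'}$. The element $\varphi(s)$ has order 4. It is not in $K'$, and it is not in $K's'^2$, whose elements all have order 2: by Lemma 2, they are all $K'$-conjugates of $s'^2$, because $C_{K'}(s'^2)=1$. So $\varphi(s)$ lies in $K's'$ or $K's'^{-1}$. As $K'$ is abelian, $\varphi(s)$ acts on $K'$ as $s'$ or $s'^{-1}$. Since $\varphi$ intertwines the action of $s$ on $K$ with that of $\varphi(s)$ on $K'$, the eigenvalue multiplicities agree, so $(a,b)=(a',b')$ or $(a,b)=(b',a')$.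

The unordered pairs $\{a,b\}$ with $a+b=k$ are counted by the smaller entry, which runs through $0,1,\dots,\lfloor k/2\rfloor$. $\square$

So among finite groups with cyclic Sylow 2-subgroups of order 4 and order divisible by $5^{2n-1}$, exactly $n$ have average order $c_{2n-1}$. What changes if every finite group is allowed to compete?

## 2. What the value $c_k$ forces on the order of a group

To find all groups with a given average order, a sensible first move is to read off arithmetic information from the fraction. For instance $C_3^3$ and the non-abelian group of order 27 and exponent 3 both have $\psi=1+26\cdot3=79$, so they share the average order $\frac{79}{27}$. If $\mathrm o(H)=\frac{79}{27}$, then $27\,\psi(H)=79\,|H|$, so $27\mid|H|$. But nothing in this equation bounds $|H|$, so it does not reduce the search to a finite list. Constructing groups with equal average order gives a lower bound for $n$; the difficulty is the upper bound.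

For $c_k$ the arithmetic yields the following.

**Lemma 6.** $\psi(H)$ is odd for every finite group $H$.

*Proof.* Each cyclic subgroup of order $d$ has $\varphi(d)$ generators, so the number of elements of order $d$ is a multiple of $\varphi(d)$, which is even for $d\ge3$. Elements of order 2 contribute an even amount to $\psi(H)$, and the identity contributes 1. $\square$

**Lemma 7.** If $\mathrm o(H)=c_k$ with $k\ge1$, then $|H|_2=4$ and $5^k\mid|H|$. (Here $|H|_2$ is the largest power of 2 dividing $|H|$.)

*Proof.* The equation reads
$$4\cdot5^k\,\psi(H)=|H|\,(15\cdot5^k-4).\tag{2}$$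
Both $\psi(H)$ and $15\cdot5^k-4$ are odd, so comparing powers of 2 gives $|H|_2=4$. As $5\nmid15\cdot5^k-4$, we get $5^k\mid|H|$. $\square$

The arithmetic stops here: these two conclusions allow $|H|=4\cdot5^k\cdot m$ for every odd $m$. What gets us further is already visible in Proposition 1. There we did not use $\mathrm o(H)=c_k$, but only $\mathrm o(H)\le c_k$, and we found that no group in the class lies below $c_k$. The value $c_k$ is extremal, and extremality controls all $m$ at once. So the plan is to prove that $c_k$ is essentially the minimum of $\mathrm o$ over all groups satisfying the conclusion of Lemma 7.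

**Theorem 8 (sharp bound).** Let $k\ge1$ and let $H$ be a finite group with $|H|_2=4$ and $5^k\mid|H|$. If $\mathrm o(H)\le c_k$, then either $H\cong G_{a,b}$ with $a+b=k$ (and then $\mathrm o(H)=c_k$), or $k=1$ and $H\cong A_5$ (and then $\mathrm o(H)=\frac{211}{60}<c_1=\frac{213}{60}$).

So for $k\ge2$, $c_k$ is the minimum of $\mathrm o$ over all finite groups $H$ with $|H|_2=4$ and $5^k\mid|H|$, and the minimizers are exactly the groups $G_{a,b}$ with $a+b=k$.

**Theorem 9.** For every $k\ge1$, the finite groups with average order exactly $\frac{15}4-\frac1{5^k}$ are, up to isomorphism, exactly the groups $G_{a,b}$ with $a+b=k$. There are exactly $\lfloor k/2\rfloor+1$ of them.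

**Corollary 10.** Every positive integer $n$ occurs: for every $n\ge1$ there is an $n$-recognizable finite group, for instance each group $C_5^{\,2n-1}\rtimes C_4$ in which the involution of $C_4$ inverts $C_5^{\,2n-1}$. For $n\ge2$ there are at least $2n$ pairwise non-isomorphic $n$-recognizable groups.

A Sylow 2-subgroup of order 4 is $C_4$ or $C_2^2$, and Proposition 1 is Theorem 8 for $C_4$. What remains is $C_2^2$, with or without a normal 2-complement, that is, a normal subgroup of odd order $|H|/4$.

## 3. Sylow 2-subgroup $C_2^2$ with a normal 2-complement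

Throughout Sections 3 to 6, $H$ satisfies the hypotheses of Theorem 8, including $\mathrm o(H)\le c_k$, and has a Sylow 2-subgroup $V=\{1,u_1,u_2,u_3\}\cong C_2^2$. In this section we suppose that $H=K\rtimes V$ with $|K|$ odd. The purpose is to show that this cannot happen.

Again $5^k\mid|K|$. With $C_i=C_K(u_i)$, Lemma 2 gives
$$4\,\mathrm o(H)=T=\mathrm o(K)+2\sum_{i=1}^3\mathrm o(C_i)\le15-\frac4{5^k}.\tag{3}$$

**All $C_i\ne1$.** Then $T\ge7\cdot\frac73=\frac{49}3>15$, a contradiction.

**Some $C_i=1$.** Say $C_3=1$. As $K\ne1$, $u_3$ acts as an automorphism of order 2 without non-trivial fixed points, so by Fact 4 it inverts $K$ and $K$ is abelian. Since $u_2=u_1u_3$, for $x\in K$ we have $x^{u_2}=(x^{u_1})^{-1}$, so $C_2$ is the set of elements inverted by $u_1$. Now $C_1\cap C_2=1$, because an element both fixed and inverted by $u_1$ satisfies $x^2=1$. Also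
$$x^2=\bigl(x\,x^{u_1}\bigr)\bigl(x\,(x^{u_1})^{-1}\bigr)\in C_1C_2,$$
and every element of the odd-order group $K$ is a square. So $K=C_1\times C_2$. Hence 5 divides $|C_1|$ or $|C_2|$, and after interchanging $u_1$ and $u_2$ we may assume $5\mid|C_1|$. Lemma 3(ii), with exponent 1, applied to $K$ and $C_1$ gives
$$T\ge\tfrac{21}5+2\cdot\tfrac{21}5+2+2=16.6>15,$$
a contradiction.

The value $16.6$ does occur: for $D_{20}=D_{10}\times C_2$ we have $K=C_5$, one involution of $V$ centralizes $K$, and two invert it. One finds $\psi(D_{20})=21+(2+40)+20=83$ and $4\cdot\frac{83}{20}=16.6$.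

## 4. Involution centralizers when there is no normal 2-complement

Now suppose $V\cong C_2^2$ and $H$ has no normal 2-complement. Lemma 2 does not apply, as there is no odd-order $K$ with $H=KV$. Moreover, the inequality $\mathrm o(H)\ge c_k$ itself can fail: $A_5$ has 15 involutions, 20 elements of order 3 and 24 of order 5, so
$$\psi(A_5)=1+30+60+120=211,\qquad \mathrm o(A_5)=\tfrac{211}{60}<\tfrac{213}{60}=c_1.$$
So for $k=1$ no estimate alone can finish. One has to identify groups. The steps below turn the inequality into a restriction on the centralizers of involutions, and then use that restriction to identify $H$.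

We recall Burnside's transfer theorem: if a Sylow $p$-subgroup $P$ of a finite group is contained in the center of its normalizer, then there is a normal $p$-complement.

**Step 1: all involutions of $H$ are conjugate.** If $N_H(V)=C_H(V)$, Burnside's theorem would give a normal 2-complement. So $N_H(V)\ne C_H(V)$. The quotient $N_H(V)/C_H(V)$ embeds in $\mathrm{Aut}(V)\cong S_3$. It has odd order, because $V\le C_H(V)$ is Sylow in $H$. So it has order 3, and permutes $u_1,u_2,u_3$ transitively. Every involution of $H$ is conjugate into $V$ by Sylow. Hence all involutions of $H$ are conjugate. Fix an involution $u\in V$.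

**Step 2: describe $C_H(u)$.** As $V$ is abelian and contains $u$, it is a Sylow 2-subgroup of $C_H(u)$. An element of $N_{C_H(u)}(V)$ induces on $V$ an automorphism of order 1 or 3 that fixes $u$. An automorphism of order 3 moves every involution of $V$, so the induced automorphism is trivial. Thus $V$ is central in its normalizer within $C_H(u)$, and Burnside gives
$$C_H(u)=K_u\rtimes V,\qquad |K_u|\text{ odd}.$$
Every odd-order element of $C_H(u)$ lies in $K_u$, because $C_H(u)/K_u$ is a 2-group. We use the notation $K_v$ for every involution $v$ of $H$; by Step 1 all $K_v$ are isomorphic to $K_u$.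

**Step 3: sum the orders of the even-order elements.** This replaces the coset count. An element $x$ of even order is uniquely $x=yz=zy$ with $y\ne1$ a 2-element and $z$ of odd order. Since Sylow 2-subgroups are $C_2^2$, $y$ is an involution, and then $z\in K_y$. Conversely each involution $y$ and each $z\in K_y$ give such an $x$, of order $2\,o(z)$. The number of involutions is $|H|/|C_H(u)|=\frac{|H|}{4|K_u|}$. Hence the number of even-order elements is
$$\frac{|H|}{4|K_u|}\cdot|K_u|=\frac{|H|}4,\tag{4}$$
and the sum of their orders is
$$\frac{|H|}{4|K_u|}\cdot2\,\psi(K_u)=\frac{|H|}2\,\mathrm o(K_u).\tag{5}$$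
In $A_5$, for instance, $C(u)=V$ and $K_u=1$: there are $60/4=15$ even-order elements, and their orders sum to 30.

**Step 4: bound $\mathrm o(K_u)$.** The remaining $\frac34|H|$ elements have odd order: one is the identity and the others have order at least 3. They contribute at least $\frac94|H|-2$. Therefore
$$\frac{15}4-\frac1{5^k}\ \ge\ \mathrm o(H)\ \ge\ \frac94-\frac2{|H|}+\frac12\,\mathrm o(K_u).\tag{6}$$
One would like a contradiction now, but using only $\mathrm o(K_u)\ge1$ the right side is $\frac{11}4-\frac2{|H|}$, about 1 too small. Read instead as an upper bound for $\mathrm o(K_u)$, and with $|H|\ge4\cdot5^k$, (6) gives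
$$\mathrm o(K_u)\le3-\frac2{5^k}+\frac4{|H|}\le3-\frac1{5^k}<3.$$

**Step 5: every element of $K_u$ has order 1 or 3.** Suppose $K_u$ has an element of order $d\ge5$, where $d$ is odd. Then $\varphi(d)\ge4$: either a prime $p\ge5$ divides $d$, and $\varphi(d)\ge p-1\ge4$, or $d$ is a power of 3 that is at least 9, and $\varphi(d)\ge6$. So $K_u$ has at least 4 elements whose order exceeds 3 by at least 2. The identity has order $3-2$, and every other element has order at least 3, so
$$\psi(K_u)-3|K_u|\ge-2+4\cdot2>0,$$
contradicting $\mathrm o(K_u)<3$. Hence $K_u$ has exponent dividing 3. In particular it is a 3-group.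

## 5. From centralizers to $PSL(2,q)$

Let $O(X)$ denote the largest normal subgroup of odd order of a finite group $X$. Put $K=O(H)$. We need two facts about coprime action; both are in Gorenstein, *Finite Groups*, Ch. 5–6, and here are short proofs for our situation.

**Fact 11.** (i) A 2-group $V$ acting on an odd-order group $K$ leaves invariant some Sylow $p$-subgroup of $K$, for each prime $p$.

(ii) If $V\cong C_2^2$ acts on a $p$-group $P$, $p$ odd, then $P=\langle C_P(v):1\ne v\in V\rangle$.

*Proof.* (i) The number of Sylow $p$-subgroups of $K$ divides $|K|$, so it is odd. The 2-group $V$ permutes them with orbits of 2-power length, so it fixes one.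

(ii) First let $P$ be abelian, written additively. For $x\in P$ put $t=\sum_{v\in V}vx$, which is fixed by all of $V$. Then
$$\sum_{1\ne v\in V}(x+vx)=3x+(t-x)=2x+t.$$
Each $x+vx$ is fixed by $v$, so $2x$ lies in the subgroup generated by the $C_P(v)$. As $|P|$ is odd, so does $x$. For general $P$ let $\Phi$ be its Frattini subgroup and apply this to $P/\Phi$. If a coset $x\Phi$ is fixed by $v$, then $v$ acts on this set of odd size with orbits of length 1 or 2, so it fixes an element of the coset. Hence $C_{P/\Phi}(v)$ is the image of $C_P(v)$. It follows that $P=\langle C_P(v):1\ne v\in V\rangle\,\Phi$. Since a subgroup that generates $P$ together with $\Phi$ is all of $P$, we are done. $\square$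

**Step 6: $K=O(H)$ is a 3-group, and $K\ne1$ implies $K_u\ne1$.** Let $p\ne3$ be a prime dividing $|K|$ and let $P$ be a $V$-invariant Sylow $p$-subgroup of $K$. For every involution $v\in V$, the group $C_P(v)$ is an odd-order subgroup of $C_H(v)$, so it lies in $K_v$, which is a 3-group. Being a $p$-group as well, $C_P(v)=1$. By Fact 11(ii), $P=1$, which is absurd. So $K$ is a 3-group. If $K\ne1$, Fact 11(ii) for $P=K$ yields an involution $v\in V$ with $1\ne C_K(v)\le K_v\cong K_u$, hence $K_u\ne1$.

**Step 7: pass to $L=H/K$ and keep the restriction on centralizers.** Bars denote images in $L$. We collect what survives.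

* $O(L)=1$, since the preimage of $O(L)$ is a normal subgroup of $H$ of odd order.
* $5^k\mid|L|$, since $K$ is a 3-group.
* $\bar V\cong C_2^2$ is a Sylow 2-subgroup of $L$, and all involutions of $L$ are conjugate: each is conjugate into $\bar V$, and the image of $N_H(V)$ permutes the three involutions of $\bar V$ transitively.
* Odd-order elements of $C_L(\bar u)$ have order 1 or 3.

For the last point let $xK$ centralize $\bar u$. Then $u^x\in uK$, and $\langle u\rangle$, $\langle u^x\rangle$ are Sylow 2-subgroups of $K\langle u\rangle$. So they are conjugate by an element of $K\langle u\rangle$, and since $u$ centralizes itself we may write $u^x=u^g$ with $g\in K$. Then $xg^{-1}\in C_H(u)$ and $xK=xg^{-1}K$, because $K$ is normal. Thus $C_L(\bar u)$ is the image of $C_H(u)=K_uV$. The image of $K_u$ is normal in it with a 2-group as quotient, so it contains all odd-order elements, and its elements have order 1 or 3 by Step 5.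

**Step 8: a minimal normal subgroup of $L$ is not abelian.** Let $N$ be a minimal normal subgroup of $L$. As $O(L)=1$, $|N|$ is even. Suppose $N$ is abelian. Then it is an elementary abelian 2-group; it contains an involution, hence all involutions of $L$, so it contains $\bar V$. As $\bar V$ is Sylow, $N=\bar V$. In $C_L(\bar V)$ the subgroup $\bar V$ is a normal Sylow 2-subgroup, so it has a complement by Schur–Zassenhaus, and as $\bar V$ is central,
$$C_L(\bar V)=\bar V\times O(C_L(\bar V)).$$
The second factor is characteristic in $C_L(\bar V)$, which is normal in $L$. So it is a normal subgroup of $L$ of odd order, hence trivial. Thus $L/\bar V$ embeds in $\mathrm{Aut}(\bar V)\cong S_3$ and has odd order, so $|L|$ divides 12. This contradicts $5\mid|L|$.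

**Step 9: $N$ is simple, and $N\le L\le\mathrm{Aut}(N)$.** By Step 8, $N$ is a direct product of $m$ isomorphic nonabelian simple groups, and they have even order because $|N|$ is even. A group with Sylow 2-subgroups of order 2 has a normal subgroup of index 2, so each factor has Sylow 2-subgroups of order at least 4. As $|N|_2\le4$, we get $m=1$ and $|N|_2=4$. So $N$ is simple, and its Sylow 2-subgroup $\bar V\cap N$ is $\bar V$. Now $C_L(N)\cap N=Z(N)=1$, so $|N|\,|C_L(N)|$ divides $|L|$. Since $|N|_2=|L|_2$, the normal subgroup $C_L(N)$ has odd order, and it is trivial. So $L$ acts faithfully on $N$ by conjugation, and $|L:N|$ is odd.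

**Step 10: bring in the classification by Sylow 2-subgroup.** The theorem of Gorenstein and Walter (J. Algebra 2 (1965)) says that a nonabelian finite simple group with Sylow 2-subgroup $C_2^2$ is $PSL(2,q)$ with $q>3$ and $q\equiv3,5\pmod8$. For instance $A_5\cong PSL(2,5)$. We also recall that $\mathrm{Aut}(PSL(2,q))=P\Gamma L(2,q)$, and that for odd $q$ the centralizer of an involution of $PSL(2,q)$ is dihedral of order $q-\varepsilon$, where $\varepsilon=\pm1$ and $q\equiv\varepsilon\pmod4$ (a dihedral group of order 4 being $C_2^2$). So $N\cong PSL(2,q)$ and $N\le L\le P\Gamma L(2,q)$.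

## 6. The three fields $\mathbb F_5$, $\mathbb F_{11}$, $\mathbb F_{13}$

**Step 11: bound $q$.** If $q\equiv5\pmod8$, then $\varepsilon=1$ and $q-1\equiv4\pmod8$. If $q\equiv3\pmod8$, then $\varepsilon=-1$ and $q+1\equiv4\pmod8$. In both cases $q-\varepsilon$ is 4 times an odd number. The dihedral group $C_N(\bar u)$ of order $q-\varepsilon$ contains a cyclic subgroup of order $\frac{q-\varepsilon}2$, hence a cyclic subgroup of odd order $\frac{q-\varepsilon}4$. By Step 7, $\frac{q-\varepsilon}4\in\{1,3\}$. For $\varepsilon=1$ this gives $q\in\{5,13\}$. For $\varepsilon=-1$ it gives $q\in\{3,11\}$, and $q>3$ leaves $q=11$.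

**Step 12: $L=N$, and $k=1$.** Each such $q$ is prime, so $P\Gamma L(2,q)=PGL(2,q)$, which contains $PSL(2,q)$ with index 2. As $|L:N|$ is odd, $L=N$. The orders are
$$|PSL(2,5)|=60,\qquad|PSL(2,13)|=1092=4\cdot3\cdot7\cdot13,\qquad|PSL(2,11)|=660=4\cdot3\cdot5\cdot11.$$
Since $5^k\mid|L|$, the value $q=13$ is impossible and $k=1$. So $L\cong A_5$ or $L\cong PSL(2,11)$. In particular, for $k\ge2$ the situation without normal 2-complement is impossible. From now on $k=1$ and $c_1=\frac{71}{20}=\frac{213}{60}$.

**Step 13: exclude $PSL(2,11)$.** For $x\in H$ the order of $xK$ divides $o(x)$, so summing over the cosets gives $\psi(H)\ge|K|\psi(L)$, that is, $\mathrm o(H)\ge\mathrm o(L)$. The number of Sylow 11-subgroups of $L$ divides 60, is $\equiv1\pmod{11}$ and is not 1 since $L$ is simple. Among $12,23,34,45,56$ only $12$ divides 60. So $L$ has $12\cdot10=120$ elements of order 11. The other $539$ non-identity elements have order at least 2, so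
$$\psi(L)\ge1+120\cdot11+539\cdot2=2399>2343=\tfrac{71}{20}\cdot660.$$
Hence $\mathrm o(H)\ge\mathrm o(L)>c_1$, a contradiction.

**Step 14: exclude $L\cong A_5$ with $K\ne1$.** Here $|H|=60|K|$. By Step 6, $K_u\ne1$, so $\mathrm o(K_u)\ge\frac73$ by Lemma 3(i). Since $|K|$ is odd, $x$ has even order exactly when $xK$ has even order. So the elements of $H$ split into $K$, the even-order elements, the 20 cosets of order 3 in $L$, and the 24 cosets of order 5. Their contributions to $\psi(H)$ are as follows.

* $K$ contributes at least $3|K|-2$.
* By (5), the even-order elements contribute $30|K|\,\mathrm o(K_u)\ge70|K|$.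
* The 20 cosets of order 3 contribute at least $20\cdot3|K|=60|K|$.
* The 24 cosets of order 5 contribute at least $24\cdot5|K|=120|K|$.

Thus $\psi(H)\ge253|K|-2>213|K|=c_1|H|$, a contradiction.

**Step 15: the remaining group.** If $L\cong A_5$ and $K=1$, then $H\cong A_5$, and we computed $\mathrm o(A_5)=\frac{211}{60}<c_1$.

Proposition 1, Section 3 and Steps 1 to 15 together cover all $H$ with $|H|_2=4$, and the first assertion of Theorem 8 is proved. For $k\ge2$ it says that a group $H$ with $|H|_2=4$, $5^k\mid|H|$ and $\mathrm o(H)\le c_k$ is some $G_{a,b}$ with $a+b=k$. These groups do satisfy $|G_{a,b}|_2=4$, $5^k\mid|G_{a,b}|$ and $\mathrm o(G_{a,b})=c_k$. So $c_k$ is the minimum and they are exactly the minimizers. $\blacksquare$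

## 7. Exactly $\lfloor k/2\rfloor+1$ groups of average order $\frac{15}4-\frac1{5^k}$

**Proof of Theorem 9.** By Proposition 1, $\mathrm o(G_{a,b})=c_k$ for $a+b=k$. Conversely let $\mathrm o(H)=c_k$. By Lemma 7, $|H|_2=4$ and $5^k\mid|H|$, so Theorem 8 applies. The group $A_5$ is excluded, because it could occur only for $k=1$ and $\mathrm o(A_5)=\frac{211}{60}\ne\frac{213}{60}=c_1$. So $H\cong G_{a,b}$ with $a+b=k$. By Lemma 5 there are exactly $\lfloor k/2\rfloor+1$ isomorphism classes. $\blacksquare$

**Proof of Corollary 10.** Let $n\ge1$ and $k=2n-1$. Then $\lfloor\frac{2n-1}2\rfloor+1=n$, so by Theorem 9 exactly $n$ finite groups have average order $\frac{15}4-\frac1{5^{2n-1}}$, and each is $n$-recognizable. They are the groups $C_5^{\,2n-1}\rtimes C_4$ in which the involution of $C_4$ inverts $C_5^{\,2n-1}$: in such a group a generator of $C_4$ acts by a matrix $M$ with $M^2=-1$, so Step 4 of the proof of Proposition 1 shows that the group is some $G_{a,b}$ with $a+b=2n-1$.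

For $n\ge2$ we may also take $k=2n-2\ge1$, since $\lfloor\frac{2n-2}2\rfloor+1=n$. This gives $n$ further $n$-recognizable groups. They are not isomorphic to the previous ones, because $c_{2n-2}\ne c_{2n-1}$. So there are at least $2n$ pairwise non-isomorphic $n$-recognizable groups. $\blacksquare$

For $n=1$ the corollary says that $G_{1,0}=C_5\rtimes C_4$, with average order $\frac{71}{20}$, is characterizable. For $n=2$ it gives the two groups $G_{2,0},G_{1,1}$ of order 100 with average $\frac{371}{100}$, and the two groups $G_{3,0},G_{2,1}$ of order 500. Hence the set of positive integers $n$ for which some finite group is $n$-recognizable by average order is the set of all positive integers.
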